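# Graphs whose tree cycles meet as rarely as possible

## A fan on five vertices

All graphs are finite, simple and undirected. Take a vertex $u$ and a path $1,2,3,4$, and join $u$ to all four path vertices. This fan has $5$ vertices and $7$ edges. I write $12$ for the edge joining $1$ and $2$, $u3$ for the edge joining $u$ and $3$, and so on.

A spanning tree has $4$ edges, so it leaves $3$ edges outside. Each outside edge closes exactly one cycle with the tree. We ask how many pairs of these three cycles share an edge.

Take first the star at $u$. The outside edges are $12,23,34$, and the tree parts of their cycles are
$$\{u1,u2\},\qquad \{u2,u3\},\qquad \{u3,u4\}.$$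
The first two share $u2$, the last two share $u3$, and the first and third share nothing. Two pairs meet.

Take next the tree that is the path $u,1,2,3,4$. The outside edges are $u2,u3,u4$, and the tree parts are
$$\{u1,12\},\qquad \{u1,12,23\},\qquad \{u1,12,23,34\}.$$
All three pairs meet. So the tree matters.

Can another tree of the fan do better than $2$? Suppose at most one pair meets. Then one of the three cycles, say that of $f$, is disjoint from the other two, those of $g$ and $h$. Every tree part has at least $2$ edges, because the graph has no double edges. So the tree part of $f$ uses at least $2$ of the $4$ tree edges, and the tree parts of $g$ and $h$ both lie in the at most $2$ remaining edges. Each of them has at least $2$ edges, so they are the same path. A path determines its two ends, so $g$ and $h$ join the same two vertices, and $g=h$, which is a contradiction. The minimum for the fan is $2$.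

This argument never used the fan. It used only that there are $4$ tree edges and $3$ outside edges. So for *every* connected graph with $5$ vertices and $7$ edges, and every spanning tree of it, at least $2$ pairs meet. The fan is a best graph of its size.

Not every graph of that size is as good. Take $K_4$ and attach a fifth vertex by one edge. The pendant edge lies in every spanning tree and in no cycle, so the three tree parts live on the other three tree edges. Two subsets of size at least $2$ in a set of size $3$ always meet, so every spanning tree gives $3$.

What makes the fan good? Apart from $u$, its degrees are $2,3,3,2$, as equal as possible. In $K_4$ with a pendant edge, the vertex of degree $4$ is adjacent to all others, but the other degrees are $3,3,3,1$. The question of this lecture is whether this is the general pattern: fix the numbers of vertices and edges, take a graph with a vertex joined to everything and with the other degrees as equal as possible, and ask whether any connected graph of that size can have fewer meeting pairs.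

## Intersection number and $\mu$-regular graphs

Let $H$ be a connected graph with $n\ge 2$ vertices and $m$ edges. Every spanning tree of $H$ has $n-1$ edges, so it leaves exactly $\mu=m-n+1$ edges outside. By $H-T$ we mean the set of edges of $H$ not in $T$.

**Definition 1 (intersection number).** Let $T$ be a spanning tree of $H$. For $f=xy\in H-T$, let $P_f$ be the set of edges of the path in $T$ from $x$ to $y$. The cycle induced by $f$ is $P_f\cup\{f\}$. Two distinct elements $f,g$ of $H-T$ *intersect* if their cycles share an edge of $T$, that is, if $P_f\cap P_g\neq\emptyset$. Let $\cap_T(H)$ be the number of unordered intersecting pairs, and let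
$$\cap(H)=\min_T \cap_T(H)$$
over all spanning trees $T$ of $H$. This is the *intersection number* of $H$; finding a minimizing tree is the *MSTCI problem*.

We have just seen that $\cap(\text{fan})=2$ and that $\cap=3$ for $K_4$ with a pendant edge. If $\mu\le 1$, there are no pairs and $\cap(H)=0$. If $\mu=2$, there is one pair. For $n=4$ the two tree parts have size at least $2$ inside $3$ tree edges, so they meet and $\cap(H)=1$. For $n=5$, two triangles sharing one vertex have $\cap=0$, because the triangles share no edge.

**Definition 2 ($\mu$-regular).** A vertex is *universal* if it is adjacent to all other vertices. Let $G$ have $n$ vertices, $m$ edges and a universal vertex $u$, and write $2\mu=q(n-1)+r$ with $0\le r<n-1$. Then $G$ is *$\mu$-regular* if every vertex $v\ne u$ has degree $q+1$ or $q+2$ in $G$.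

Here is why the average comes out right. The graph $G-u$ has $m-(n-1)=\mu$ edges, and a vertex $v\neq u$ has degree $\deg_G(v)-1$ in it. Hence
$$\sum_{v\ne u}\bigl(\deg_G(v)-1\bigr)=2\mu=q(n-1)+r. \tag{1}$$
So if all the numbers $\deg_G(v)-1$ lie in $\{q,q+1\}$, exactly $r$ of them equal $q+1$ and $n-1-r$ equal $q$. In other words, apart from $u$, a $\mu$-regular graph has exactly $n-1-r$ vertices of degree $q+1$ and $r$ of degree $q+2$. If there are several universal vertices, the choice of $u$ does not matter, since all of them have degree $n-1$ and so the list of the remaining degrees is the same.

For $n=5$, $m=7$ we have $2\mu=6=1\cdot4+2$, so $q=1$, $r=2$. The fan, with remaining degrees $2,3,3,2$, is $\mu$-regular. The graph $K_4$ with a pendant edge is not, because of the degree $1$.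

The problem is taken from Manuel Dubinsky, César Massri, Gabriel Taubin, "Three aspects of the MSTCI problem", arXiv:2301.07643 (2023). The problem statement asserts that $\mu$-regular graphs exist for every admissible $n$ and $m$, and it asks to prove or disprove the following.

**Conjecture.** Let $G$ be a $\mu$-regular graph and $H$ a connected graph with the same number $n$ of vertices and the same number $m$ of edges. Then $\cap(G)\le\cap(H)$.

The conjecture is true, and we shall prove it. Throughout, put
$$B(n,m)=(n-1-r)\binom q2+r\binom{q+1}2 .$$
For $n=5$, $m=7$ this is $2\cdot 0+2\cdot 1=2$, the bound we found by hand.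

## Counting by tree edges, and why it overcounts

The first thing to try is a double count. For a tree edge $e$ let $c(e)$ be the number of $f\in H-T$ with $e\in P_f$. A pair that intersects does so in some tree edge, so look at
$$\sum_{e\in E(T)}\binom{c(e)}2=\sum_{\{f,g\}}|P_f\cap P_g| .$$
Since $\sum_e c(e)=\sum_f|P_f|\ge 2\mu$, convexity suggests a lower bound for the left side. But the right side counts an intersecting pair once for every common edge, so
$$\sum_{e}\binom{c(e)}2\ \ge\ \cap_T(H).$$
The inequality points the wrong way: a lower bound for the sum says nothing about $\cap_T(H)$. The loss is real. For the path $u,1,2,3,4$ in the fan, the values of $c$ on $u1,12,23,34$ are $3,3,2,1$, and the sum is $3+3+1+0=7$, while $\cap_T=3$.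

The failure comes from long paths that overlap in several edges. A remedy is to keep only *two* edges of each $P_f$. Then a shared kept edge still certifies an intersection, and the total number of incidences is exactly $2\mu$. What we need is that no pair $f\ne g$ is counted twice, that is, that the two kept edges of $f$ and the two kept edges of $g$ never coincide as sets. Not every choice works: if we keep the first two edges, then in the example just used, reading paths from $u$, both $u3$ and $u4$ keep $\{u1,12\}$. Keeping the *first and the last* edge does work, as we now show.

## The graph of end edges and the lower bound $B(n,m)$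

The first ingredient is the convexity estimate over the integers.

**Lemma 1.** If $d_1,\dots,d_{n-1}$ are non-negative integers with sum $2\mu$, then $\sum_i\binom{d_i}2\ge B(n,m)$, with equality if and only if every $d_i\in\{q,q+1\}$.

*Proof.* We compare $\binom d2$ with the line in $d$ that agrees with it at $d=q$ and $d=q+1$, namely $qd-\binom{q+1}2$. For every integer $d$,
$$\binom d2-qd+\binom{q+1}2=\frac{d^2-d-2qd+q^2+q}{2}=\frac{(d-q)(d-q-1)}2\ \ge\ 0,$$
because a product of two consecutive integers is never negative. It is zero exactly when $d\in\{q,q+1\}$. Summing over $i$,
$$\sum_i\binom{d_i}2\ \ge\ 2\mu q-(n-1)\binom{q+1}2,$$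
with equality if and only if all $d_i\in\{q,q+1\}$. It remains to identify the right-hand side. The sequence with $n-1-r$ terms $q$ and $r$ terms $q+1$ has sum $q(n-1)+r=2\mu$ and attains equality, and for it the left side is $B(n,m)$ by definition. So the right-hand side is $B(n,m)$. $\square$

**Theorem 1.** For every connected graph $H$ with $n$ vertices and $m$ edges, and every spanning tree $T$ of $H$, $\cap_T(H)\ge B(n,m)$. Hence $\cap(H)\ge B(n,m)$.

*Proof.*

**Step 1: choose two edges of each path.** The purpose is to attach to each outside edge a set of exactly two tree edges. Let $f=xy\in H-T$. The path in $T$ from $x$ to $y$ does not have length $1$: otherwise $xy$ would be an edge of $T$, and since $H$ is simple it would be $f$ itself, which is not in $T$. So the path has length at least $2$, and its first edge $e_f$ and last edge $e_f'$ are distinct.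

**Step 2: different outside edges get different sets.** This is what prevents double counting. We show that $\{e_f,e_f'\}$ determines $f$. Any subtree of $T$ containing $e_f$ and $e_f'$ contains both end vertices of the path, hence contains the whole path joining them in $T$. So the path of $f$ is the smallest subtree of $T$ containing $e_f$ and $e_f'$, and it is determined by the set $\{e_f,e_f'\}$. The path determines its two ends $x,y$, and these determine $f$, because $H$ is simple.

**Step 3: record the sets in an auxiliary graph.** This turns the count into a degree count. Let $\Gamma_T$ be the graph whose vertices are the $n-1$ edges of $T$, and whose edges are the sets $\{e_f,e_f'\}$ for $f\in H-T$. By Step 1 it has no loops. By Step 2 it has no repeated edges, so it is a simple graph with exactly $\mu$ edges, in bijection with $H-T$. Let $d_T(e)$ be the degree of $e$ in $\Gamma_T$. Then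
$$\sum_{e\in E(T)} d_T(e)=2\mu .$$

**Step 4: adjacency in $\Gamma_T$ forces intersection.** Suppose the edges of $\Gamma_T$ corresponding to $f\ne g$ share a vertex $e$. Then $e$ lies in both $P_f$ and $P_g$, so $f,g$ intersect. Hence $\cap_T(H)$ is at least the number of pairs of distinct edges of $\Gamma_T$ that share a vertex. Two distinct edges of a simple graph share at most one vertex, so summing over the shared vertex counts each such pair exactly once, and their number is $\sum_e\binom{d_T(e)}2$. With Lemma 1 we get
$$\cap_T(H)\ \ge\ \sum_{e\in E(T)}\binom{d_T(e)}2\ \ge\ B(n,m). \tag{2}$$
Taking the minimum over $T$ gives $\cap(H)\ge B(n,m)$. $\square$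

Look at $\Gamma_T$ in the fan. For the star at $u$, it is the path with vertices $u1,u2,u3,u4$ in this order: degrees $1,2,2,1$, sum of $\binom d2$ equal to $2$. For the tree $u,1,2,3,4$, its edges are $\{u1,12\},\{u1,23\},\{u1,34\}$: a star with center $u1$ and sum of $\binom d2$ equal to $3$. In both cases the first inequality in (2) is an equality. It need not be. In $K_5$ on $u,1,2,3,4$ with the same path as tree, $u4$ gives $\{u1,34\}$ and $13$ gives $\{12,23\}$. These are not adjacent in $\Gamma_T$, but the path of $u4$ contains that of $13$, so the pair intersects.

## Stars attain the bound

**Theorem 2 (the conjecture holds).** If $G$ is $\mu$-regular with $n$ vertices and $m$ edges, then $\cap(G)=B(n,m)$. Hence $\cap(G)\le\cap(H)$ for every connected $H$ with $n$ vertices and $m$ edges.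

*Proof.*

**Step 1: compute $\cap_T$ for a star.** For this step $G$ may be any graph with a universal vertex $u$. Let $T$ be the spanning star with center $u$. The edges of $G-T$ are the edges of the graph $G-u$. For such an edge $f=vw$ we have $P_f=\{uv,uw\}$. So two distinct edges of $G-u$ intersect if and only if they share a vertex, and then the shared vertex is unique. Since $v\neq u$ has degree $\deg_G(v)-1$ in $G-u$,
$$\cap_T(G)=\sum_{v\ne u}\binom{\deg_G(v)-1}2. \tag{3}$$

**Step 2: insert the degrees of a $\mu$-regular graph and compare.** If $G$ is $\mu$-regular, exactly $n-1-r$ of the numbers $\deg_G(v)-1$ equal $q$ and $r$ of them equal $q+1$. So the right side of (3) is $B(n,m)$, and $\cap(G)\le B(n,m)$. Theorem 1 gives $\cap(G)\ge B(n,m)$, so there is equality. Theorem 1 applied to $H$ gives $\cap(H)\ge B(n,m)=\cap(G)$. $\square$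

**Remark 1.** By Theorem 2, $B(n,m)$ is the exact minimum of $\cap$ over all connected graphs with $n$ vertices and $m$ edges whenever $\mu$-regular graphs exist for $(n,m)$; as said above, the problem statement asserts that this is so for every admissible pair. A bound without the division with remainder follows from the first inequality in (2) and Cauchy–Schwarz:
$$\sum_e\binom{d_T(e)}2=\frac12\sum_e d_T(e)^2-\mu\ \ge\ \frac12\cdot\frac{(2\mu)^2}{n-1}-\mu ,$$
so $\cap(H)\ge\frac{2\mu^2}{n-1}-\mu$. Equality requires all $d_T(e)$ to be equal for an optimal $T$, so it is possible only if $(n-1)\mid 2\mu$.

## Any graph with a universal vertex: the star is optimal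

For a graph with a universal vertex that is not $\mu$-regular, (2) is not enough. For $K_4$ with a pendant edge we have $B=2$, while the star gives $\binom22+\binom22+\binom22+\binom02=3$, and we saw by hand that $3$ is the truth. The star is optimal there, and this is general.

**Theorem 3.** If $H$ has a universal vertex $u$, then the star at $u$ is an optimal spanning tree, so
$$\cap(H)=\sum_{v\neq u}\binom{\deg_H(v)-1}2 .$$
Consequently, a graph $H$ with a universal vertex satisfies $\cap(H)=B(n,m)$ if and only if it is $\mu$-regular.

By (3), the right-hand side is the value of the star, and it is the number of pairs of distinct edges of $H-u$ that share a vertex. Fix any spanning tree $T$. We shall construct an injection $\Phi$ from these pairs to the intersecting pairs of $T$. That gives $\cap_T(H)\ge\sum_{v\ne u}\binom{\deg_H(v)-1}2$ for every $T$.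

*Proof.*

**Step 1: set up the rooted tree and replace tree edges by outside edges.** An edge of $H-u$ may lie in $T$, so it must first be turned into an edge of $H-T$. Root $T$ at $u$. For $v\ne u$ let $p(v)$ be the edge from $v$ to its parent. "Descendant" always means strict descendant, and $\mathrm{sub}(v)$ is the set consisting of $v$ and its descendants. Two distinct vertices are *comparable* if one is a descendant of the other; the descendant is then the *lower* of the two and the other is the *upper*. If two vertices are incomparable, their sets $\mathrm{sub}$ are disjoint: a common element $z$ would put both on the path from $u$ to $z$, which makes them comparable.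

Define $\beta:E(H-u)\to H-T$ as follows. If $f\notin T$, put $\beta(f)=f$. If $f\in T$, then $f$ joins a parent $x\ne u$ to its child $y$, and we put $\beta(f)=uy$. This edge exists because $u$ is universal, and it is not in $T$ because the parent of $y$ is $x\neq u$. So
$$\beta(f)\text{ is incident to }u\quad\text{if and only if}\quad f\in T. \tag{4}$$
The map $\beta$ is injective: a value $f$ not incident to $u$ comes only from $f$, and a value $uy$ comes only from $p(y)$.

One would like to send a pair $\{vw,vx\}$ simply to $\{\beta(vw),\beta(vx)\}$. This does not always produce an intersecting pair. In $K_5$ on $u,1,2,3,4$ with $T$ the path $u,1,2,3,4$, take $\{12,24\}$. Then $\beta(12)=u2$ has tree path $\{u1,12\}$, and $\beta(24)=24$ has tree path $\{23,34\}$; they are disjoint. The trouble is that one path leaves $v=2$ upward and the other downward. In such a case we replace the downward edge $vx$ by $ux$, whose path passes through $p(v)$. For this example the image is $\{u2,u4\}$, and both paths contain $p(2)=12$.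

**Step 2: define $\Phi$.** Let $\{vw,vx\}$ be a pair of distinct edges of $H-u$ with common vertex $v$; this $v$ is unique. Call a neighbor of $v$ *down* if it is a descendant of $v$, and *up* otherwise. Exactly one of the following cases holds, possibly after exchanging $w$ and $x$.

1. Both $w,x$ are up: $\Phi=\{\beta(vw),\beta(vx)\}$.
2. $w$ is up and $x$ is down: $\Phi=\{\beta(vw),ux\}$.
3. Both $w,x$ are down, in subtrees of different children of $v$: $\Phi=\{uw,ux\}$.
4. Both $w,x$ are down and in $\mathrm{sub}(y)$ for one child $y$ of $v$: $\Phi=\{\beta(vw),\beta(vx)\}$.

We check that $\Phi$ is a pair of distinct edges of $H-T$. If $z$ is a descendant of $v\ne u$, then the parent of $z$ is not $u$, so $uz\in H-T$; this covers the edges $ux$ and $uw$ in cases 2 and 3. In cases 1 and 4 the two edges are distinct because $\beta$ is injective. In case 3 they are distinct because $w\neq x$. In case 2, an up neighbor is not a child of $v$, so $vw\in T$ only if $w$ is the parent of $v$; hence $\beta(vw)$ is $uv$ or $vw$. The first differs from $ux$ because $x\ne v$, the second because it is not incident to $u$.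

**Step 3: the image pairs intersect.** We exhibit a common tree edge in each case.

If $w$ is up, then $p(v)\in P_{\beta(vw)}$. Indeed, if $w$ is the parent of $v$, then $\beta(vw)=uv$, and the path from $u$ to $v$ ends with $p(v)$. Otherwise $vw\notin T$ and $\beta(vw)=vw$; since $w\notin\mathrm{sub}(v)$, the path in $T$ from $v$ to $w$ leaves $\mathrm{sub}(v)$, and the only tree edge leaving $\mathrm{sub}(v)$ is $p(v)$.

If $x$ is a descendant of $v$, then the path from $u$ to $x$ passes through $v$ and contains $p(v)$, so $p(v)\in P_{ux}$.

Thus in cases 1, 2 and 3 both paths contain $p(v)$. In case 4 both contain $p(y)=vy$. If $w\ne y$, then $w$ is a descendant of $y$, so it is not a child of $v$; hence $vw\notin T$, $\beta(vw)=vw$, and the path from $v$ down to $w$ starts with $vy$. If $w=y$, then $\beta(vw)=uy$, and the path from $u$ to $y$ ends with $vy$. The same holds for $x$.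

It helps to see this once on $K_4$ with vertices $u,1,2,3$ and $T$ the path $u,1,2,3$. The pair $\{12,13\}$ has $v=1$ and is in case 4, with image $\{u2,13\}$. The pair $\{12,23\}$ has $v=2$ and is in case 2, with image $\{u2,u3\}$. The pair $\{13,23\}$ has $v=3$ and is in case 1, with image $\{13,u3\}$. The three images are different. Two of them consist of one edge at $u$ and the edge $13$, and telling these apart is the delicate part of the next step.

**Step 4: $\Phi$ is injective.** We recover the original pair from its image, according to how many edges of the image are incident to $u$. By (4), in case 1 the edge $\beta(vw)$ is incident to $u$ if and only if $w$ is the parent of $v$, and then it is $uv$; in case 4 it is incident to $u$ if and only if $w=y$, and then it is $uy$. The same holds for $x$, and the first of these statements also applies to $w$ in case 2.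

*No edge incident to $u$.* Cases 2 and 3 always produce an edge at $u$. So we are in case 1 or 4 with $\beta$ acting as the identity on both edges, and the image is the original pair.

*Two edges incident to $u$.* Let the image be $\{ua,ub\}$. Case 1 is impossible, since at most one of $w,x$ is the parent of $v$. Case 4 is impossible, since at most one of $w,x$ equals $y$. In case 2, $w$ must be the parent of $v$, and the image is $\{uv,ux\}$ with $x$ a descendant of $v$; the lowest common ancestor of $a,b$ is $v$, and it belongs to $\{a,b\}$. In case 3, $a$ and $b$ lie in the subtrees of different children of $v$; their lowest common ancestor is $v$, and it does not belong to $\{a,b\}$. So in both cases the lowest common ancestor of $a$ and $b$ is $v$, and whether it belongs to $\{a,b\}$ tells the case. In case 2 the original pair consists of $p(v)$ and the edge from $v$ to the other one of $a,b$. In case 3 it is $\{va,vb\}$.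

*Exactly one edge incident to $u$.* Let the image be $\{ua,bc\}$ with $u\notin\{b,c\}$. Case 3 is excluded. The remaining possibilities are the following, after exchanging $w$ and $x$ if necessary in cases 1 and 4.

- Case 1: $w$ is the parent of $v$, and $x$ is up but not the parent. The image is $\{uv,vx\}$, so $a=v$ and $bc=vx$.
- Case 2: $w$ is up but not the parent, and $x$ is a descendant of $v$. The image is $\{vw,ux\}$, so $a=x$ and $bc=vw$.
- Case 4: $w=y$, and $x$ is a descendant of $y$. The image is $\{uy,vx\}$, so $a=y$ and $bc=vx$.

In cases 1 and 2, $v$ is one of $b,c$, the vertex $a$ lies in $\mathrm{sub}(v)$, and the other end of $bc$ is not a descendant of $v$. So if $b,c$ are comparable in cases 1 or 2, then $v$ is the lower end, and $a\in\mathrm{sub}(\text{lower end})$. In case 4, the ends $v,x$ of $bc$ are comparable with lower end $x$, and $a=y$ is a proper ancestor of $x$, so $a\notin\mathrm{sub}(\text{lower end})$.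

Hence we are in case 4 if and only if $b,c$ are comparable and $a\notin\mathrm{sub}(\text{lower end})$. In that event $v$ is the upper end of $bc$, $x$ is the lower end, and the original pair is $\{va,vx\}$.

Otherwise we are in case 1 or 2. If $b,c$ are comparable, $v$ is the lower end. If they are not, $\mathrm{sub}(b)$ and $\mathrm{sub}(c)$ are disjoint, and $v$ is the unique one of $b,c$ whose $\mathrm{sub}$ contains $a$. So $v$ is known. If $a=v$, we are in case 1, and the original pair consists of $bc$ and $p(v)$. If $a\neq v$, we are in case 2, and the original pair is $\{bc,va\}$.

In every situation the image determines the original pair, so $\Phi$ is injective. This proves the formula for $\cap(H)$ and the optimality of the star.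

**Step 5: decide when the value is $B(n,m)$.** By (1), the $n-1$ numbers $\deg_H(v)-1$, $v\ne u$, are non-negative integers with sum $2\mu$. By Lemma 1 the formula equals $B(n,m)$ if and only if they all lie in $\{q,q+1\}$, which means exactly that $H$ is $\mu$-regular. $\square$

## Trees and graphs that meet the lower bound

Now drop the universal vertex and ask which graphs reach $B(n,m)$. A *cactus* here is a connected graph in which every edge lies in at most one cycle; two triangles sharing a vertex form one, the fan does not, since $u2$ lies in the triangles on $u,1,2$ and on $u,2,3$.

**Theorem 4.** Let $H$ be connected with $n\ge2$ vertices and $m$ edges.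

(a) For a spanning tree $T$: $\cap_T(H)=B(n,m)$ if and only if all $d_T(e)\in\{q,q+1\}$ and any two intersecting $f,g\in H-T$ correspond to adjacent edges of $\Gamma_T$.

(b) If $2\mu\le n-1$, then $B(n,m)=0$, and $\cap(H)=0$ if and only if $H$ is a cactus.

(c) If $2\mu\ge3(n-1)$, then $\cap_T(H)=B(n,m)$ if and only if every edge of $H-T$ joins two vertices at distance $2$ in $T$ and every edge of $T$ lies in $q$ or $q+1$ of the cycles induced by $T$. (The "if" direction holds for every $\mu$.) Hence $\cap(H)=B(n,m)$ if and only if such a $T$ exists.

*Proof.*

**Step 1: part (a), reading off equality in (2).** The number $\cap_T(H)$ equals $B(n,m)$ if and only if both inequalities in (2) are equalities. The first one compares the number of intersecting pairs with the number of pairs adjacent in $\Gamma_T$. Since adjacent pairs intersect, equality holds if and only if every intersecting pair is adjacent. By Lemma 1, the second one is an equality if and only if all $d_T(e)\in\{q,q+1\}$.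

**Step 2: part (b), few edges.** First the value of $B$. If $2\mu<n-1$, then $q=0$ and $B=(n-1-r)\binom02+r\binom12=0$. If $2\mu=n-1$, then $q=1$, $r=0$ and $B=(n-1)\binom12=0$.

Suppose $\cap(H)=0$, and let $T$ be a tree with $\cap_T(H)=0$. Then the induced cycles are pairwise edge-disjoint: they share no tree edge, and each contains only its own outside edge. Let $C$ be any cycle of $H$. Form the symmetric difference of $C$ with the induced cycles of all edges $f\in C-T$. Every outside edge cancels, so the result is a set of edges of $T$. Every vertex has even degree in it, since this holds for cycles and passes to symmetric differences. A non-empty edge set in a tree has a vertex of degree $1$, so the result is empty. Thus $C$ is the symmetric difference of the induced cycles of its outside edges. These are pairwise disjoint, so $C$ is their union, and there is at least one, because $C$ is not empty. A cycle that contains another cycle is equal to it, so $C$ is a single induced cycle. Hence all cycles of $H$ are induced cycles of $T$ and are pairwise edge-disjoint, so $H$ is a cactus.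

Conversely, in a cactus distinct cycles share no edge, so $\cap_T(H)=0$ for every $T$, and $\cap(H)=0$.

**Step 3: part (c), the "if" direction, for every $\mu$.** Suppose every edge of $H-T$ joins vertices at distance $2$ in $T$. Then $P_f=\{e_f,e_f'\}$ for every $f$. So $f,g$ intersect if and only if they are adjacent in $\Gamma_T$, and $d_T(e)$ is the number of induced cycles containing $e$. If this number is always $q$ or $q+1$, then (a) gives $\cap_T(H)=B(n,m)$.

**Step 4: part (c), the "only if" direction.** The aim is to show that a long path would produce an intersecting pair that is not adjacent in $\Gamma_T$. Assume $2\mu\ge 3(n-1)$ and $\cap_T(H)=B(n,m)$. Then $q\ge3$, and by (a) $d_T(e)\ge3$ for all $e\in E(T)$. Suppose some $P_f$ has length at least $3$. Let $a,b$ be its end edges and choose $e\in P_f\setminus\{a,b\}$. There are at least three edges of $\Gamma_T$ at $e$, and since $\Gamma_T$ is simple, at most two of them go to $a$ or $b$. So some $g\in H-T$ corresponds to $\{e,c\}$ with $c\notin\{a,b\}$. Then $e\in P_f\cap P_g$, and $\{a,b\}\cap\{e,c\}=\emptyset$. So $f$ and $g$ are distinct and intersect, but they are not adjacent in $\Gamma_T$. This contradicts (a). Hence all the paths $P_f$ have length $2$, that is, every edge of $H-T$ joins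 vertices at distance $2$ in $T$. Then $d_T(e)$ is the number of induced cycles through $e$, and by (a) it is $q$ or $q+1$.

**Step 5: the last sentence of (c).** By Theorem 1 every $\cap_T(H)$ is at least $B(n,m)$. So $\cap(H)=B(n,m)$ if and only if some $T$ has $\cap_T(H)=B(n,m)$, and Steps 3 and 4 describe these trees. $\square$

**Remark 2.** The hypothesis $q\ge 3$ in (c) cannot be relaxed to $q\ge2$. Take $K_4$ on $u,1,2,3$ with $T$ the path $u,1,2,3$. Here $\mu=3$, $2\mu=6=2\cdot3$, so $q=2$, $r=0$ and $B=3\binom22=3$. The outside edges $u2,13,u3$ have paths $\{u1,12\}$, $\{12,23\}$, $\{u1,12,23\}$, and all three pairs intersect, so $\cap_T=3=B$. But $u3$ joins vertices at distance $3$ in $T$: its cycle has length $4$. In terms of Step 4, $\Gamma_T$ is a triangle on $u1,12,23$. The middle edge $12$ has degree only $2$ there, and both of its neighbors are ends of the long path.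

**Remark 3.** Without a universal vertex, a graph that attains $B(n,m)$ need not be $\mu$-regular. Take three copies of $K_5$ in a chain: the first and second share a vertex $a$, the second and third share a vertex $b\neq a$, and there are no other coincidences. Then $n=5+4+4=13$, $m=30$, $\mu=30-13+1=18$, and $2\mu=36=3\cdot12$, so $q=3$, $r=0$ and $B=12\binom32=36$. Let $T$ be the union of one spanning star in each copy. Every outside edge joins two leaves of the star in its copy, so its ends are at distance $2$ in $T$. A tree edge from the star's center to a leaf lies in the cycles of the three outside edges joining that leaf to the other three leaves, so in exactly $3=q$ induced cycles. Theorem 4(c) gives $\cap(H)=B=36$. Yet $H$ has no universal vertex: its degrees are $4$ and, at $a$ and $b$, $8$, while a universal vertex would have degree $12$.
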